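# Averages of random convex sets with a common compact expectation

## 1. Random sets inside a finite-dimensional space

Let $\Psi_1,\Psi_2,\dots$ be independent random intervals $\Psi_n=[a_n,b_n]\subset[-R,R]$ on the line, all with the same mean interval $U=[a,b]$, meaning $Ea_n=a$ and $Eb_n=b$. The Minkowski average $\frac1n\sum_{i\le n}\Psi_i$ is the interval whose endpoints are $\frac1n\sum_{i\le n} a_i$ and $\frac1n\sum_{i\le n} b_i$. By the scalar strong law these endpoints converge almost surely to $a$ and $b$. So the averages converge to $U$ in the Hausdorff distance, and the proof consists of two applications of the scalar law, one for each of the two directions on the line.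

In $\mathbb R^d$ there are infinitely many directions, but they form a compact set, and the same proof works. To say this properly we need the standard language.

**Definition (sets and support functions).** Let $X$ be a real Banach space with closed unit ball $B_X$, and let $BC(X)$ be the family of nonempty bounded closed convex subsets of $X$ with the Hausdorff distance $\rho_H$. Sums of sets are Minkowski sums, closed up so that they stay in $BC(X)$, and $tA=\{ta:a\in A\}$. For $A\in BC(X)$ and $x^*\in X^*$ put
$$h_A(x^*)=\sup_{a\in A}x^*(a),\qquad w(A,x^*)=h_A(x^*)+h_A(-x^*),\qquad \|A\|=\sup_{a\in A}\|a\|=\sup_{x^*\in B_{X^*}}h_A(x^*).$$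

Here $h_A$ is the support function, and $w(A,x^*)$ is the width of $A$ in the direction $x^*$, that is, the supremum of $x^*$ over $A-A$. For $A=[a,b]\subset\mathbb R$ we have $h_A(1)=b$, $h_A(-1)=-a$, $w(A,1)=b-a$.

We use these textbook facts. First, $h_{A+B}=h_A+h_B$ and $h_{tA}=th_A$ for $t\ge0$. Second,
$$\rho_H(A,B)=\sup_{x^*\in B_{X^*}}|h_A(x^*)-h_B(x^*)| .$$
So $A\mapsto h_A|_{B_{X^*}}$ is an additive, positively homogeneous isometry of $BC(X)$ into the Banach space $\ell_\infty(B_{X^*})$; this is the Rådström embedding. Third, if $T$ is a bounded linear map, then $h_{\overline{TA}}(x^*)=h_A(T^*x^*)$. Fourth, $h_A$ is Lipschitz with constant $\|A\|$. Finally, if $a\in A$, then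
$$\rho_H(A,U)\ge\operatorname{dist}(a,U)\ge\|a\|-\|U\|. \tag{1}$$

**Definition (random sets).** A random set is a measurable multifunction $\Psi:\Omega\to BC(X)$ on a probability space $(\Omega,\Sigma,P)$; in our setting $\omega\mapsto h_{\Psi(\omega)}\in\ell_\infty(B_{X^*})$ is strongly measurable. $E(\Psi)=U$ means that this map is Bochner integrable with integral $h_U$. Independence refers to the Borel $\sigma$-algebra of $(BC(X),\rho_H)$. A sequence $\Psi_n$ is uniformly bounded if there is $R>0$ with $\Psi_n(\omega)\subset RB_X$ for all $n$ and $\omega$.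

A bounded random set always has an expectation. Indeed $BC(X)$ is complete, so its image in $\ell_\infty(B_{X^*})$ is a closed convex cone, and the Bochner integral over a probability space lies in the closed convex hull of the range. The same argument with a closed subspace $F\subset X$ shows that the expectation of a random subset of $F$ lies in $F$. If $\Psi$ takes finitely many values $A_s$ with probabilities $p_s$, then $E(\Psi)=\sum_sp_sA_s$. For example, if $\Psi=[0,1]$ with probability $\delta$ and $\Psi=\{0\}$ otherwise, then $E(\Psi)=[0,\delta]$.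

Evaluating the integral at a single functional gives, for every $x^*\in X^*$,
$$E\,h_\Psi(x^*)=h_U(x^*),\qquad E\,w(\Psi,x^*)=w(U,x^*). \tag{2}$$

Now the finite-dimensional case. We do not even need equal expectations.

**Lemma 1.** Let $F\subset X$ be a finite-dimensional subspace and let $\Phi_i$ be independent random sets with values in $F$, $\|\Phi_i\|\le R$. Then $\rho_H\big(\frac1n\sum_{i\le n}\Phi_i,\frac1n\sum_{i\le n}E\Phi_i\big)\to0$ almost surely.

**Proof.** All sets lie in $F$, and by Hahn–Banach the restrictions to $F$ of the functionals in $B_{X^*}$ are exactly the elements of $B_{F^*}$. So the distance in question is $\sup_{f\in B_{F^*}}|D_n(f)|$ with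
$$D_n(f)=\frac1n\sum_{i\le n}\big(h_{\Phi_i}(f)-E\,h_{\Phi_i}(f)\big).$$
Fix $\eta>0$ and a finite $\eta$-net of $B_{F^*}$, which exists because $B_{F^*}$ is compact. For each $f$ in the net, the numbers $h_{\Phi_i}(f)$ are independent (each is a continuous function of $\Phi_i$) and bounded by $R$, so $D_n(f)\to0$ almost surely by Kolmogorov's strong law. The net is finite, so this holds simultaneously on the net, almost surely. Both averages $\frac1n\sum h_{\Phi_i}$ and $\frac1n\sum Eh_{\Phi_i}$ are $R$-Lipschitz, so $|D_n(f)|\le|D_n(g)|+2R\eta$ when $\|f-g\|\le\eta$. Hence $\limsup_n\sup_{B_{F^*}}|D_n|\le2R\eta$ almost surely. Let $\eta\downarrow0$ along a sequence. $\square$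

What changes in infinite dimensions? The net is gone. The strong law already needs a hypothesis on $X$ when the sets are single points.

**Definition (B-convexity).** $X$ is B-convex if there are $k\in\mathbb N$ and $\varepsilon>0$ such that for all $x_1,\dots,x_k\in B_X$ there are signs $\theta_i=\pm1$ with $\|\sum_{i\le k}\theta_ix_i\|\le k(1-\varepsilon)$.

Hilbert spaces are B-convex with $k=2$: by the parallelogram law $\|x_1+x_2\|^2+\|x_1-x_2\|^2\le4$, so $\min\|x_1\pm x_2\|\le\sqrt2<2$. The space $\ell_1$ is not: for the unit vectors $e_1,\dots,e_k$ every choice of signs gives norm $k$. By a theorem of Beck, B-convexity of $X$ is equivalent to the strong law of large numbers for uniformly bounded independent random vectors in $X$.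

**Definition (intermediate form of the SLLN).** We say that the intermediate SLLN works for $U\in BC(X)$ if, for every probability space and every uniformly bounded independent sequence of random sets $\Psi_n:\Omega\to BC(X)$ with $E(\Psi_n)=U$ for all $n$,
$$\rho_H\Big(\frac1n\sum_{i=1}^n\Psi_i(\omega),U\Big)\to0\quad\text{almost everywhere.}$$

The sets need not be identically distributed; they share only their expectation. It is known that if $X$ is B-convex and $\dim\operatorname{span}(U)<\infty$, then the intermediate SLLN works for $U$. V. Kadets and O. Zavarzina, "Strong Law of Large Numbers for Random Sets in Banach spaces", arXiv:2410.04832 (2024), ask about the next case: if $X$ is B-convex and $U$ is compact, must it work?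

## 2. A small expectation in every direction does not make a set small

**The approximation argument.** A compact set is nearly finite-dimensional, so one wants to project to finite dimensions and apply Lemma 1. Take $X=\ell_2$ and let $P_k$ be the projection onto the first $k$ coordinates. If $U$ is compact, then $\sup_{u\in U}\|u-P_ku\|\to0$ as $k\to\infty$. The sets $P_k\Psi_n$ obey Lemma 1. The price of replacing $\Psi$ by $P_k\Psi$ is at most
$$\sup_{z\in\Psi}\|z-P_kz\|=\sup_{\|y\|\le1}h_\Psi\big((I-P_k)y\big),$$
and we would like the expectation of this to be small. But what (2) gives is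
$$\sup_{\|y\|\le1}E\,h_\Psi\big((I-P_k)y\big)=\sup_{u\in U}\|u-P_ku\| .$$
Compactness of $U$ makes the supremum of the expectations small, and we need the expectation of the supremum. This is exactly where the argument stops. The question is whether the two can really differ, and whether the difference survives averaging.

**They differ, but the first example averages out.** Let $j$ be uniform in $\{1,\dots,N\}$ and let $\Psi=[0,e_j]\subset\ell_2^N$, a random segment along a basis vector. Always $\|\Psi\|=1$, while $E(\Psi)=\frac1N\sum_j[0,e_j]=[0,\frac1N]^N$ has norm $N^{-1/2}$. So the gap is there. Now average $n$ independent copies. If $c_j$ counts how often index $j$ was chosen, the average is the box $\prod_j[0,c_j/n]$, whose squared norm is $\sum_j(c_j/n)^2$. The expected number of ordered pairs of copies with equal index is $n+n(n-1)/N$, so the expected squared norm is at most $\frac1n+\frac1N$. The large vectors in different copies point in orthogonal directions and cancel out. To keep the average large, many copies must contain the same large vector, although each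 given vector is seen only rarely.

**Putting many rare vectors in each copy.** Let each copy contain a random subset of the basis vectors, each vector with a small probability $\delta$. A given $e_j$ lies in all of $n$ independent copies with probability $\delta^n$. This is tiny, but if $N$ is huge compared with $\delta^{-n}$, some $e_j$ will do it. The danger is that with $N$ so large the expectation becomes large. It does not, and the bound does not depend on $N$.

**Lemma 2.** Let $e_1,\dots,e_N$ be the unit vector basis of $\ell_2^N$ and $0<\delta<1$. Let $S\subset\{1,\dots,N\}$ be random, each $j$ belonging to $S$ independently with probability $\delta$, and put $C_S=\operatorname{conv}(\{0\}\cup\{e_j:j\in S\})$. Then $\|E(C_S)\|\le\sqrt\delta$.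

**Proof.** By (2) we must bound $E\,h_{C_S}(y)$ for $\|y\|_2\le1$. The law of $S$ is invariant under permutations of the coordinates, so we may renumber them and assume $y_1\ge y_2\ge\dots\ge y_N$. A linear functional attains its maximum over a convex hull at one of the generating points, so
$$h_{C_S}(y)=\max\big(0,\max_{j\in S}y_j\big)=y^+_{\min S},$$
read as $0$ when $S=\emptyset$. Since $P(\min S=j)=\delta(1-\delta)^{j-1}$, Cauchy–Schwarz gives
$$E\,h_{C_S}(y)=\sum_{j=1}^N\delta(1-\delta)^{j-1}y_j^+\le\delta\Big(\sum_{j\ge1}(1-\delta)^{2(j-1)}\Big)^{1/2}=\frac{\delta}{\sqrt{2\delta-\delta^2}}=\sqrt{\frac{\delta}{2-\delta}}\le\sqrt\delta.\qquad\square$$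

For $N=1$ this is the segment $[0,\delta]$ from Section 1. The order $\sqrt\delta$ is right once $N\ge k:=\lceil1/\delta\rceil$: for $y=k^{-1/2}(e_1+\dots+e_k)$ we get $E\,h_{C_S}(y)=k^{-1/2}\big(1-(1-\delta)^k\big)\ge k^{-1/2}(1-e^{-1})$. On the other hand $E\|C_S\|=1-(1-\delta)^N\to1$ as $N\to\infty$. So the supremum of the expectations is at most $\sqrt\delta$, while the expectation of the supremum is as close to $1$ as we like.

## 3. A compact counterexample in every infinite-dimensional space

Lemma 2 handles one moment of time: for a fixed $n$ choose $N$ huge and the average of $n$ copies is large with high probability. But with $N$ fixed and $n\to\infty$, Lemma 1 forces convergence. So the dimension must grow with time, in blocks. That changes the expectation from block to block, which is forbidden. The remedy is to add to the $m$-th type of random set the deterministic sum of the expectations of all the other types. Every expectation then becomes the same total sum $U$, and the smallness in Lemma 2 makes that sum compact.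

**Theorem 3.** Let $X$ be any infinite-dimensional Banach space and $0<\varepsilon<1/4$. There are a compact $U\in BC(X)$ with $U\subset\varepsilon B_X$ and an independent sequence of random sets $\Psi_n$, each taking finitely many values, all of them compact convex sets, with $\Psi_n(\omega)\subset(1+\varepsilon)B_X$ and $E(\Psi_n)=U$ for all $n$, such that almost surely
$$\limsup_n\rho_H\Big(\frac1n\sum_{i\le n}\Psi_i,U\Big)\ge1-2\varepsilon,\qquad\liminf_n\rho_H\Big(\frac1n\sum_{i\le n}\Psi_i,U\Big)\ge\frac12-\frac32\varepsilon>0.$$

Since $\ell_2$ is B-convex, the answer to the problem is no. In fact it is no in every infinite-dimensional B-convex space.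

**Step 1: choose the parameters.** The time blocks must grow so fast that the current block dominates the past. Let $n_0=0$, $n_m=2^{m^2}$ for $m\ge1$,
$$I_m=\{n_{m-1}+1,\dots,n_m\},\qquad q_m=|I_m|=n_m-n_{m-1}.$$
For $m\ge2$ we have $n_{m-1}/n_m=2^{-(2m-1)}$, so $q_m/n_m\to1$. Choose $\delta_m\in(0,1)$ with $\sqrt{\delta_m}\le\varepsilon2^{-m}$, and then $N_m$ so large that $(1-\delta_m^{q_m})^{N_m}\le2^{-m}$. The order matters: $\delta_m$ and $q_m$ are fixed before $N_m$.

By Dvoretzky's theorem, which says that an infinite-dimensional Banach space contains almost isometric copies of $\ell_2^N$ for every $N$, there are linear maps $T_m:\ell_2^{N_m}\to X$ with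
$$(1-\varepsilon)\|x\|\le\|T_mx\|\le\|x\|.$$
For $X=\ell_2$ one can instead use isometric embeddings onto disjoint blocks of coordinates.

**Step 2: build the random sets so that all expectations agree.** Let $S_n$, $n\ge1$, be independent, where for $n\in I_m$ the set $S_n\subset\{1,\dots,N_m\}$ has the law of Lemma 2 with $\delta=\delta_m$, $N=N_m$. For $n\in I_m$ let
$$U_m=E(T_mC_{S_n}),$$
which is the same for all $n\in I_m$. It is a finite Minkowski combination of polytopes, hence compact and convex. Since $0\in T_mC_S$ for every $S$, we have $0\in U_m$. For $x^*\in B_{X^*}$ we have $h_{T_mC}(x^*)=h_C(T_m^*x^*)$ with $\|T_m^*x^*\|_2\le1$, so Lemma 2 gives $\|U_m\|\le\sqrt{\delta_m}\le\varepsilon2^{-m}$.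

For $\Lambda\subset\mathbb N$ let $\sum_{l\in\Lambda}U_l=\{\sum_{l\in\Lambda}u_l:u_l\in U_l\}$. The tails of these series are bounded by the tails of $\sum_l\varepsilon2^{-l}$, so the series converge uniformly and the map $(u_l)\mapsto\sum u_l$ is continuous on the compact product $\prod_{l\in\Lambda}U_l$. Its image is therefore compact, and it is clearly convex. Put
$$U=\sum_{l\ge1}U_l,\qquad V_m=\sum_{l\ne m}U_l,\qquad\Psi_n=T_mC_{S_n}+V_m\quad(n\in I_m).$$
Then:

- $U$ is compact and convex, with $\|U\|\le\sum_l\varepsilon2^{-l}=\varepsilon$;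
- the $\Psi_n$ are independent and take finitely many values, all compact and convex;
- $\|\Psi_n\|\le1+\|V_m\|\le1+\varepsilon$;
- $E(\Psi_n)=U_m+V_m=U$;
- $0\in V_m$ and $0\in T_mC_{S_n}$, so $T_mC_{S_n}\subset\Psi_n$ and $0\in\Psi_n$ always.

**Step 3: in almost every block some vector is common to all the sets.** Let $G_m$ be the event that some $j$ lies in all $S_n$, $n\in I_m$. A given $j$ does so with probability $\delta_m^{q_m}$, independently over $j$, so
$$P(G_m^c)=(1-\delta_m^{q_m})^{N_m}\le2^{-m}.$$
By Borel–Cantelli, almost surely there is $m_0=m_0(\omega)$ such that $G_m$ holds for all $m\ge m_0$. Fix such an $\omega$, and for $m\ge m_0$ let $j_m$ be a common index. Then $T_me_{j_m}\in\Psi_i(\omega)$ for all $i\in I_m$.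

**Step 4: the averages stay far from $U$ at all times.** Let $m>m_0$ and $n_{m-1}\le n\le n_m$. To get a point of $\frac1n\sum_{i\le n}\Psi_i$, choose a point in each $\Psi_i$. Choosing $T_{m-1}e_{j_{m-1}}$ for $i\in I_{m-1}$ and $0$ elsewhere, or else $T_me_{j_m}$ for those $i\in I_m$ with $i\le n$ and $0$ elsewhere, we see that the average contains both
$$\frac{q_{m-1}}nT_{m-1}e_{j_{m-1}}\qquad\text{and}\qquad\frac{n-n_{m-1}}nT_me_{j_m}.$$
Their norms are at least $(1-\varepsilon)\frac{q_{m-1}}n$ and $(1-\varepsilon)\frac{n-n_{m-1}}n$. By (1) and $\|U\|\le\varepsilon$,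
$$\rho_H\Big(\frac1n\sum_{i\le n}\Psi_i,U\Big)\ge(1-\varepsilon)\max\Big(\frac{q_{m-1}}{n_{m-1}}\cdot\frac{n_{m-1}}n,\;1-\frac{n_{m-1}}n\Big)-\varepsilon. \tag{3}$$
For $n=n_m$ the second entry of the maximum is $q_m/n_m\to1$, so the limsup is at least $1-2\varepsilon$. For general $n$ put $s=n_{m-1}/n\in[0,1]$. The maximum in (3) is at least $\frac{q_{m-1}}{n_{m-1}}\max(s,1-s)\ge\frac12\cdot\frac{q_{m-1}}{n_{m-1}}$, and this last quantity tends to $\frac12$. So the liminf is at least $\frac12(1-\varepsilon)-\varepsilon=\frac12-\frac32\varepsilon$, which is positive as $\varepsilon<\frac14$. $\blacksquare$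

**Corollary 4.** For a Banach space $X$ the following are equivalent: (a) $\dim X<\infty$; (b) the intermediate SLLN works for every compact $U$; (c) it works for every $U\in BC(X)$.

**Proof.** (a)⇒(c): apply Lemma 1 with $F=X$ and note that $\frac1n\sum_{i\le n}U=U$ by convexity. (c)⇒(b) is trivial. (b)⇒(a): if $\dim X=\infty$, Theorem 3 gives a compact $U$ for which it fails. $\square$

## 4. A condition under which finite-dimensional approximation works

The approximation argument of Section 2 broke because it needed the expectation of a supremum. If we assume that this expectation is small, the argument goes through. One more adjustment is needed: we first subtract a point from each random set, so that the projection error depends only on $\Psi-\Psi$, and pay for the point by Beck's theorem.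

**Theorem 5.** Let $X$ be B-convex and $U\in BC(X)$. Assume:

$(\ast)$ for every $\varepsilon>0$ there is a bounded finite-rank operator $P$ on $X$ such that every bounded random set $\Psi$ with $E(\Psi)=U$ satisfies $E\sup_{z\in\Psi-\Psi}\|z-Pz\|\le\varepsilon$.

Then $\rho_H(\frac1n\sum_{i\le n}\Psi_i,U)\to0$ a.e. for all uniformly bounded independent $\Psi_n$ with $E(\Psi_n)=U$.

**Step 1: split off a random point.** Let $\Psi_n\subset RB_X$. Consider the multifunction $A\mapsto A$ from the metric space $BC(X)$ to $X$. Its values are nonempty, closed and convex. It is lower semicontinuous: if $A$ meets an open set $O$ at $a$, and the ball of radius $r$ about $a$ lies in $O$, then every $A'$ with $\rho_H(A,A')<r$ meets $O$. By Michael's selection theorem there is a continuous $f:BC(X)\to X$ with $f(A)\in A$ for all $A$. Put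
$$x_n=f(\Psi_n),\qquad\Phi_n=\Psi_n-x_n\ni0,\qquad u_n=Ex_n.$$
Since $f$ is continuous, the $x_n$ are strongly measurable and independent, and so are the $\Phi_n$; moreover $\|x_n\|\le R$. From $h_{\Phi_n}(x^*)=h_{\Psi_n}(x^*)-x^*(x_n)$ we get $E\Phi_n=U-u_n$. Also $\frac1n\sum_{i\le n}(U-u_i)=U-\frac1n\sum_{i\le n}u_i$ by convexity of $U$. Since $\rho_H(A+x,B+u)\le\rho_H(A,B)+\|x-u\|$,
$$\rho_H\Big(\frac1n\sum_{i\le n}\Psi_i,U\Big)\le\Big\|\frac1n\sum_{i\le n}(x_i-u_i)\Big\|+\rho_H\Big(\frac1n\sum_{i\le n}\Phi_i,\frac1n\sum_{i\le n}E\Phi_i\Big).$$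
The $x_i-u_i$ are independent, centered and bounded by $2R$, so the first term tends to $0$ a.e. by Beck's theorem.

**Step 2: project the rest to finite dimensions.** Fix $\varepsilon$ and $P$ as in $(\ast)$. Let $\widetilde\Phi_i=\overline{P\Phi_i}$ and $\kappa_i=\sup_{z\in\Psi_i-\Psi_i}\|z-Pz\|$. As a function of the set $\Psi_i$, $\kappa_i$ is Lipschitz with constant $2\|I-P\|$: moving the two points of a difference $a-a'$ by at most $r$ each changes $(I-P)(a-a')$ by at most $2\|I-P\|r$. So the $\kappa_i$ are measurable, independent and bounded by $2R\|I-P\|$. Likewise the $\widetilde\Phi_i$ are independent random sets, since $A\mapsto\overline{PA}$ is Lipschitz; they lie in $P(X)$ and $\|\widetilde\Phi_i\|\le2R\|P\|$.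

Since $x_i\in\Psi_i$, we have $\Phi_i\subset\Psi_i-\Psi_i$. So each $z\in\Phi_i$ is within $\kappa_i$ of $Pz$, and conversely, which gives $\rho_H(\Phi_i,\widetilde\Phi_i)\le\kappa_i$. Taking expectations of support functions, $\rho_H(E\Phi_i,E\widetilde\Phi_i)\le E\kappa_i\le\varepsilon$, where the last inequality is $(\ast)$ applied to $\Psi_i$. The distance between two averages of sets is at most the average of the distances, so
$$\rho_H\Big(\frac1n\sum_{i\le n}\Phi_i,\frac1n\sum_{i\le n}E\Phi_i\Big)\le\frac1n\sum_{i\le n}\kappa_i+\rho_H\Big(\frac1n\sum_{i\le n}\widetilde\Phi_i,\frac1n\sum_{i\le n}E\widetilde\Phi_i\Big)+\varepsilon.$$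
By the scalar strong law, $\frac1n\sum_{i\le n}(\kappa_i-E\kappa_i)\to0$ a.s., so the first term has limsup at most $\varepsilon$. The middle term tends to $0$ a.s. by Lemma 1 with $F=P(X)$. So the limsup of the whole is a.s. at most $2\varepsilon$. Let $\varepsilon\downarrow0$ along a sequence. $\square$

To verify $(\ast)$ in examples, we use that the expectation confines the random set to a subspace.

**Lemma 6.** Let $Y=\overline{\operatorname{span}}(U-U)$. If $\Psi$ is a bounded random set with $E\Psi=U$, then $\Psi-\Psi\subset Y$ a.s.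

For instance, if $U$ is a point, then $\Psi$ is almost surely a point.

**Proof.** Let $Y^\perp$ be the set of functionals vanishing on $Y$, let $\mathcal T=B_{X^*}\cap Y^\perp$, and let $g_\omega(x^*)=w(\Psi(\omega),x^*)\ge0$ for $x^*\in\mathcal T$. This is the image of $h_{\Psi(\omega)}$ under a bounded linear map into $\ell_\infty(\mathcal T)$, so $g$ is bounded and strongly measurable. By (2), $E\,g(x^*)=w(U,x^*)=0$ for $x^*\in\mathcal T$, because $x^*$ vanishes on $U-U$. So for each single $x^*$, the nonnegative variable $g(x^*)$ is a.s. zero. The task is to get this for all $x^*\in\mathcal T$ at once. (One can argue that $\int_Dg=0$ for every event $D$ and quote Diestel–Uhl, *Vector Measures*, Cor. II.2.5. Here is a direct argument.)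

After discarding a null set, $g$ takes values in a separable set $G\subset\ell_\infty(\mathcal T)$. Take a dense sequence $v_k$ in $G$, and for all $k,i$ a point $t_{k,i}\in\mathcal T$ with $|v_k(t_{k,i})|\ge\|v_k\|-\frac1i$. Let $\mathcal D$ be the countable set of all $t_{k,i}$. For $v\in G$ and any $k$,
$$\|v\|\le\|v_k\|+\|v-v_k\|=\sup_{\mathcal D}|v_k|+\|v-v_k\|\le\sup_{\mathcal D}|v|+2\|v-v_k\|,$$
so $\|v\|=\sup_{\mathcal D}|v|$. Almost surely $g$ vanishes on the countable set $\mathcal D$, hence $g=0$.

So a.s. every $x^*\in Y^\perp$ has width zero on $\Psi(\omega)$, that is, it vanishes on $\Psi(\omega)-\Psi(\omega)$. Since $Y$ is a closed subspace, Hahn–Banach gives $\Psi(\omega)-\Psi(\omega)\subset Y$. $\square$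

**Corollary 7.** Let $X$ be B-convex, $U\in BC(X)$, $Y=\overline{\operatorname{span}}(U-U)$. Suppose there are finite or infinite sequences $x_j\in X$, $x_j^*\in X^*$ with $y=\sum_jx_j^*(y)x_j$ for all $y\in Y$ and $\sum_j\|x_j\|\,w(U,x_j^*)<\infty$. Then the intermediate SLLN works for $U$.

**Proof.** Let $P_k=\sum_{j\le k}x_j^*(\cdot)x_j$, a bounded finite-rank operator. Let $\Psi$ be a bounded random set with $E\Psi=U$. By Lemma 6, a.s. every $z\in\Psi-\Psi$ lies in $Y$. Writing $z=a-b$ with $a,b\in\Psi$, we have $|x_j^*(z)|\le w(\Psi,x_j^*)$. Hence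
$$\sup_{z\in\Psi-\Psi}\|z-P_kz\|\le\sum_{j>k}\|x_j\|\,w(\Psi,x_j^*).$$
By (2) the right side has expectation $\sum_{j>k}\|x_j\|\,w(U,x_j^*)$, which tends to $0$ and does not depend on $\Psi$. (If the sequences are finite, it is $0$ for $k$ equal to their length.) So $(\ast)$ holds, and Theorem 5 applies. $\square$

If $\dim\operatorname{span}(U)<\infty$, take a basis of $Y$ and Hahn–Banach extensions of its coordinate functionals: the sum is finite, and we recover the known result quoted in Section 1.

## 5. Kolmogorov widths in Hilbert space: the exponent one half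

How compact must $U$ be? We measure compactness as follows.

**Definition (Kolmogorov widths).** $d_k(U)=\inf_{\dim L\le k}\sup_{u\in U}\operatorname{dist}(u,L)$, the infimum over subspaces $L$.

For the ellipsoid $U=\{x\in\ell_2:\sum_jx_j^2/s_j^2\le1\}$ with $s_1\ge s_2\ge\dots>0$, taking $L$ spanned by the first $k$ coordinates gives $d_k(U)\le s_{k+1}$. For $U\in BC(X)$, $U$ is compact iff $d_k(U)\to0$. If $U$ is compact, the span of a finite $\varepsilon$-net shows that $d_k(U)\le\varepsilon$ for large $k$. Conversely, if $\operatorname{dist}(u,L)<\varepsilon$ for all $u\in U$ with $L$ finite-dimensional, then $U$ lies within $\varepsilon$ of a bounded, hence totally bounded, subset of $L$. Letting $\varepsilon\to0$, we see that $U$ is totally bounded, and it is closed.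

**Theorem 8.**

(i) Let $H$ be a Hilbert space and $U\in BC(H)$ with $\sum_kk^{-1/2}d_k(U)<\infty$ (e.g. $d_k(U)=O(k^{-\alpha})$ with $\alpha>\frac12$). Then the intermediate SLLN works for $U$.

(ii) For every $\varphi:\mathbb N\to(0,\infty)$ with $\varphi(k)\to\infty$ there is a compact convex $U\subset\ell_2$ with $d_k(U)\le\varphi(k)\sqrt{(\log k)/k}$ for all large $k$, and a uniformly bounded independent sequence $\Psi_n$ with $E\Psi_n=U$, for which $\rho_H(\frac1n\sum_{i\le n}\Psi_i,U)\not\to0$ a.s.

So among power rates $d_k(U)=O(k^{-\alpha})$ the critical exponent is exactly $\frac12$. The SLLN always holds if $\alpha>\frac12$. It can fail for every $\alpha<\frac12$: take $\varphi(k)=1+\log k$ in (ii). The remaining range of logarithmic factors at $\alpha=\frac12$ is not decided by these arguments.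

### 5.1. Summable widths imply the criterion

We verify $(\ast)$. The expectation of a supremum over a whole $k$-dimensional ball of directions has to be bounded by widths in single directions. Averaging over random sign directions does this at the cost of a factor of order $\sqrt k$. Using it on dyadic blocks leads to the series $\sum2^{l/2}d_{2^l}$.

**Step 1: decompose into dyadic blocks.** Put $a_m=d_{2^m}(U)+4^{-m}$ for $m\ge0$. Since $a_m>d_{2^m}(U)$, we can choose $L_m$ with $\dim L_m\le2^m$ and $\sup_{u\in U}\operatorname{dist}(u,L_m)\le a_m$. Let $M_m=L_0+\dots+L_m$, so $\dim M_m\le2^{m+1}$, and let $P_m$ be the orthogonal projection onto $M_m$. For $m\ge1$ let $V_m=M_m\ominus M_{m-1}$, with orthogonal projection $Q_m=P_m-P_{m-1}$.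

The $d_k$ are nonincreasing and $\sum k^{-1/2}=\infty$, so the hypothesis forces $d_k(U)\to0$, hence $a_m\to0$. For $u\in U$ we have $\|u-P_mu\|\le\operatorname{dist}(u,L_m)\le a_m\to0$, so $Y=\overline{\operatorname{span}}(U-U)\subset\overline{\bigcup_mM_m}$. For a unit vector $y\in V_m$, orthogonality to $M_{m-1}$ gives $|\langle u,y\rangle|=|\langle u-P_{m-1}u,y\rangle|\le a_{m-1}$, so
$$w(U,y)\le2a_{m-1}. \tag{4}$$

**Step 2: bound the expected size of one block.** Let $\Psi$ be bounded with $E\Psi=U$, $\Delta=\Psi-\Psi$, and $r_m=\sup_{z\in\Delta}\|Q_mz\|$, which is a Lipschitz function of $\Psi$ and so measurable. Let $k=\dim V_m$; if $k=0$, then $r_m=0$. Otherwise let $b_1,\dots,b_k$ be an orthonormal basis of $V_m$, and for $\theta\in\{\pm1\}^k$ put $y_\theta=k^{-1/2}\sum_i\theta_ib_i$, a unit vector in $V_m$.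

Fix $z\in\Delta$ with $Q_mz\ne0$, let $c_i=\langle z,b_i\rangle$, and let $\xi=\sum_i\theta_ic_i$ with $\theta$ uniform. Writing $E_\theta$ for the mean over $\theta$, we have $E_\theta\xi^2=\sum c_i^2=\|Q_mz\|^2$ and
$$E_\theta\xi^4=\sum_ic_i^4+3\sum_{i\ne j}c_i^2c_j^2\le3\big(E_\theta\xi^2\big)^2.$$
Hölder's inequality applied to $|\xi|^2=|\xi|^{2/3}|\xi|^{4/3}$ gives $E_\theta\xi^2\le(E_\theta|\xi|)^{2/3}(E_\theta\xi^4)^{1/3}$, so
$$E_\theta|\xi|\ge(E_\theta\xi^2)^{3/2}(E_\theta\xi^4)^{-1/2}\ge\|Q_mz\|/\sqrt3.$$
Since $\xi=\sqrt k\,\langle z,y_\theta\rangle$ and $|\langle z,y_\theta\rangle|\le w(\Psi,y_\theta)$, we get $\|Q_mz\|\le\sqrt{3k}\,2^{-k}\sum_\theta w(\Psi,y_\theta)$. The right side does not depend on $z$, so it bounds $r_m$. It is a finite sum, so its expectation can be taken term by term. By (2), (4) and $k\le2^{m+1}$,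
$$E\,r_m\le\sqrt{3k}\;2^{-k}\sum_\theta w(U,y_\theta)\le\sqrt{3\cdot2^{m+1}}\cdot2a_{m-1}=2\sqrt6\cdot2^{m/2}a_{m-1}.$$

**Step 3: sum the blocks.** By Lemma 6, a.s. $\Delta\subset Y\subset\overline{\bigcup_mM_m}$. So a.s., for every $z\in\Delta$, we have $P_lz\to z$ and $z-P_mz=\sum_{l>m}Q_lz$, whence $\|z-P_mz\|\le\sum_{l>m}r_l$. Therefore
$$E\sup_{z\in\Delta}\|z-P_mz\|\le2\sqrt6\sum_{l>m}2^{l/2}a_{l-1}.$$
The right side does not depend on $\Psi$. It tends to $0$ as $m\to\infty$ because the series converges: $\sum_l2^{l/2}4^{-(l-1)}<\infty$, and, $d_k$ being nonincreasing,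
$$\sum_{2^{l-1}<k\le2^l}k^{-1/2}d_k(U)\ge2^{l-1}\cdot2^{-l/2}d_{2^l}(U)=\frac12\,2^{l/2}d_{2^l}(U),$$
so $\sum_l2^{l/2}d_{2^l}(U)<\infty$. Thus $(\ast)$ holds with $P=P_m$, $m$ large. Hilbert spaces are B-convex, so Theorem 5 proves (i). $\square$

### 5.2. Many nearly orthogonal vectors in few dimensions

For (ii) we try to run the construction of Theorem 3 in $\ell_2$ economically. With orthonormal vectors the success of the $m$-th block requires $N_m$ of order at least $\delta_m^{-q_m}$, and Lemma 2 gives $\|U_m\|\le\sqrt{\delta_m}$. Approximating $U$ by the span of the first $m-1$ blocks, all we learn for $k$ slightly below $N_m$ is a bound no better than about $\sqrt{\delta_m}$, which is about $k^{-1/(2q_m)}$ when $N_m\approx\delta_m^{-q_m}$. As $q_m\to\infty$, this is no power rate at all.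

The loss comes from spending one dimension on each vector. But the failure argument needs only that the many vectors have norm one, and the expectation bound needs only that no direction $y$ correlates with too many of them. So we may replace the basis by $M$ vectors in dimension about $L\log M$, any $L$ of which behave almost like an orthogonal system.

**Lemma 9.** If $1\le L\le M$ and $N>2L\log(5M)$, there are unit vectors $z_1,\dots,z_M\in\mathbb R^N$ such that for every $I$ with $|I|=L$ and every unit $y\in\mathbb R^N$, $\sum_{j\in I}\langle y,z_j\rangle^2\le16$.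

**Proof.** Take the coordinates of the $z_j$ to be independent random signs divided by $\sqrt N$; these are unit vectors. Fix $I$ with $|I|=L$ and let $A:\mathbb R^L\to\mathbb R^N$ be the matrix with columns $z_j$, $j\in I$.

First we control one unit vector $x\in\mathbb R^L$. We have $N\|Ax\|^2=\sum_{i=1}^N\eta_i^2$ with independent $\eta_i$, each distributed as $\sum_jx_j\theta_j$ with independent random signs $\theta_j$. Let $g$ be a standard Gaussian independent of $\eta_i$. Since $E_ge^{gs}=e^{s^2/2}$ and $\cosh t\le e^{t^2/2}$,
$$E\,e^{\eta_i^2/4}=E_gE_\theta\,e^{g\eta_i/\sqrt2}=E_g\prod_j\cosh(gx_j/\sqrt2)\le E_g\,e^{g^2/4}=\sqrt2.$$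
By Markov's inequality, $P(\|Ax\|^2>4)=P\big(\sum_i\eta_i^2/4>N\big)\le2^{N/2}e^{-N}\le e^{-N/2}$.

Next we pass to all $x$. The unit sphere of $\mathbb R^L$ has a $\frac12$-net of at most $5^L$ points: the balls of radius $\frac14$ about the points of a maximal $\frac12$-separated subset are disjoint and lie in a ball of radius $\frac54$. For unit $x$ with nearest net point $x'$ we have $\|Ax\|\le\|Ax'\|+\frac12\|A\|$, so $\|A\|\le2\max_{\text{net}}\|Ax'\|$. Hence $P(\|A\|^2>16)\le5^Le^{-N/2}$.

Finally, there are at most $M^L$ sets $I$, so the probability that $\|A\|^2>16$ for some $I$ is at most $(5M)^Le^{-N/2}<1$. So some choice of signs makes $\|A\|^2\le16$ for every $I$, and then $\sum_{j\in I}\langle y,z_j\rangle^2=\|A^Ty\|^2\le\|A\|^2\le16$. $\square$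

**Lemma 10.** Let $z_1,\dots,z_M$ be as in Lemma 9, $p=L^{-3/2}$, and let $S\subset\{1,\dots,M\}$ contain each $j$ independently with probability $p$. Put $C_S=\operatorname{conv}(\{0\}\cup\{z_j:j\in S\})$. Then $\|E(C_S)\|\le5L^{-1/2}$.

**Proof.** Let $y$ be a unit vector, $t=4L^{-1/2}$ and $J=\{j:\langle y,z_j\rangle>t\}$. If $|J|\ge L$, some $I\subset J$ with $|I|=L$ would have $\sum_{j\in I}\langle y,z_j\rangle^2>Lt^2=16$, a contradiction. So $|J|<L$. Now $h_{C_S}(y)=\max(0,\max_{j\in S}\langle y,z_j\rangle)$ is at most $t$ if $S\cap J=\emptyset$, and at most $1$ always. Since $P(S\cap J\ne\emptyset)\le p|J|\le pL$, we get $E\,h_{C_S}(y)\le t+pL=5L^{-1/2}$. $\square$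

### 5.3. Failure just above the critical rate

We prove part (ii) of Theorem 8.

**Step 1: choose the parameters.** Replacing $\varphi(k)$ by $\inf_{j\ge k}\varphi(j)$ (which is positive, smaller, and still tends to infinity), we may assume that $\varphi$ is nondecreasing. Let $n_m,I_m,q_m$ be as in Theorem 3, so $n_m=2^{m^2}$. We choose inductively integers $L_1<L_2<\cdots$ and put
$$p_m=L_m^{-3/2},\quad M_m=\lceil m\,L_m^{3n_m/2}\rceil,\quad N_m=\lfloor2L_m\log(5M_m)\rfloor+1,\quad K_m=N_1+\dots+N_m,\quad K_0=0.$$
The requirements are: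

- $L_1\ge1600$;
- $L_m\ge\max(4L_{m-1},K_{m-1})$ for $m\ge2$;
- $L_m^{3n_m/2}\ge5(m+1)$ for all $m$;
- $\varphi(L_m)\ge38\sqrt{n_{m+1}}$ for all $m$.

All hold if $L_m$ is large enough given the earlier choices, because the $n_m$ are fixed in advance.

We record the consequences. Clearly $M_m\ge L_m$ and $N_m>2L_m\log(5M_m)$, so Lemma 9 applies with $L_m,M_m,N_m$. By the third requirement,
$$\log(5M_m)\le\log\big(5(m+1)L_m^{3n_m/2}\big)\le3n_m\log L_m.$$
Hence
$$L_m\le N_m\le6n_mL_m\log L_m+1\le7n_mL_m\log L_m. \tag{5}$$
Also $K_m\le2N_m$: for $m=1$ this is clear, and for $m\ge2$ we have $K_{m-1}\le L_m\le N_m$.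

**Step 2: build the random sets.** Work in $\ell_2=\bigoplus_m\ell_2^{N_m}$, with $T_m$ the isometric embedding of the $m$-th block. Let $z_1,\dots,z_{M_m}\in\mathbb R^{N_m}$ be the vectors of Lemma 9 for the $m$-th block (they depend on $m$). Let the $S_n$ be independent, where for $n\in I_m$ the set $S_n\subset\{1,\dots,M_m\}$ contains each $j$ independently with probability $p_m$, and let $C_{S_n}$ be as in Lemma 10. As in Theorem 3 put
$$U_m=E(T_mC_{S_n}),\qquad U=\sum_lU_l,\qquad V_m=\sum_{l\ne m}U_l,\qquad\Psi_n=T_mC_{S_n}+V_m\quad(n\in I_m).$$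
Lemma 10 gives $\|U_m\|\le5L_m^{-1/2}$, because $\|T_m^*x\|\le1$ for $\|x\|\le1$. Since $L_{l+1}\ge4L_l$, the numbers $L_l^{-1/2}$ at least halve at each step, so
$$\sum_{l\ge m}\|U_l\|\le10L_m^{-1/2}. \tag{6}$$
In particular $\|U\|\le10/\sqrt{1600}=\frac14$. Exactly as in Step 2 of the proof of Theorem 3, $U$ is compact and convex, $E\Psi_n=U_m+V_m=U$ for $n\in I_m$, the $\Psi_n$ are independent, $0\in\Psi_n$, $T_mC_{S_n}\subset\Psi_n$, and $\|\Psi_n\|\le1+\frac14\le2$.

**Step 3: the averages do not converge.** The probability that no $j\le M_m$ lies in all $S_n$, $n\in I_m$, is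
$$(1-p_m^{q_m})^{M_m}\le\exp(-M_mp_m^{q_m})\le\exp(-M_mp_m^{n_m})\le e^{-m},$$
using $p_m\le1$, $q_m\le n_m$ and $M_mp_m^{n_m}\ge mL_m^{3n_m/2}L_m^{-3n_m/2}=m$. By Borel–Cantelli, a.s. for all large $m$ some $T_mz_j$ lies in all $\Psi_i$, $i\in I_m$. Choosing it there and $0$ elsewhere, we see that $\frac1{n_m}\sum_{i\le n_m}\Psi_i$ contains a vector of norm $q_m/n_m\to1$. By (1), $\limsup_n\rho_H(\frac1n\sum_{i\le n}\Psi_i,U)\ge1-\frac14=\frac34$ a.s.

**Step 4: the widths are as claimed.** Let $m\ge2$ and $K_{m-1}\le k<K_m$; every $k\ge K_1$ is covered in this way, and $k\ge K_1\ge L_1\ge3$, so $\log k\ge1$. The span of the first $m-1$ blocks has dimension $K_{m-1}\le k$, and a point $\sum_lu_l$ of $U$ differs from a point of this span by $\sum_{l\ge m}u_l$. So (6) gives $d_k(U)\le10L_m^{-1/2}$. It remains to compare $L_m$ with $k$.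

If $L_m\ge k$, then $L_m^{-1/2}\le k^{-1/2}\le\sqrt{14n_m(\log k)/k}$. If $L_m<k$, then $k<K_m\le2N_m$, and (5) gives $k<14n_mL_m\log L_m\le14n_mL_m\log k$, so again $L_m^{-1/2}\le\sqrt{14n_m(\log k)/k}$. In both cases, since $10\sqrt{14}\le38$,
$$d_k(U)\le10\sqrt{14n_m}\sqrt{\frac{\log k}k}\le38\sqrt{n_m}\sqrt{\frac{\log k}k}\le\varphi(k)\sqrt{\frac{\log k}k}.$$
The last inequality holds because $\varphi$ is nondecreasing and $k\ge K_{m-1}\ge N_{m-1}\ge L_{m-1}$, so $\varphi(k)\ge\varphi(L_{m-1})\ge38\sqrt{n_m}$ by the fourth requirement. $\blacksquare$
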